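# An operator $T$ with $T\oplus T$ cyclic and $T^2$ not cyclic

All vector spaces are over $\mathbb K\in\{\mathbb R,\mathbb C\}$. A continuous linear operator $S$ on a Banach space $Y$ is **cyclic** if some $y\in Y$ has the property that $\{p(S)y:p\text{ a polynomial}\}$ is dense in $Y$; such a $y$ is a cyclic vector. Polynomials have coefficients in $\mathbb K$. We write $T\oplus T$ for the operator $(x,y)\mapsto(Tx,Ty)$ on $X\oplus X$.

The question, taken from Stanislav Shkarin, "Universal elements for non-linear operators and their applications", arXiv:1209.1222 (2012), is this: if $T\oplus T$ is cyclic, must $T^2$ be cyclic?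

## 1. Squaring an operator close to the identity

In one situation the answer is yes, and we need even less than the hypothesis.

**Proposition 1.** Let $T=I+N$ on a Banach space with $\|N\|\le\frac14$. Then $T$ is a norm limit of polynomials in $T^2$. Consequently, if $T$ is cyclic, so is $T^2$.

*Proof.* **Step 1: a square root of $T^2$ built from $T^2$.** Put $E=T^2-I=2N+N^2$, so $\|E\|\le\frac12+\frac1{16}=\frac9{16}<1$. The series
$$S=\sum_{k\ge0}\binom{1/2}{k}E^k$$
converges absolutely in norm, is a norm limit of polynomials in $T^2$, and satisfies $S^2=I+E=T^2$ (multiply the series, as for the scalar function $(1+z)^{1/2}$).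

**Step 2: this root is $T$.** $S$ and $T$ commute, so $(S-T)(S+T)=S^2-T^2=0$. It suffices that $S+T$ is invertible. For $k\ge1$ the sign of $\binom{1/2}{k}$ is $(-1)^{k-1}$, hence $\sum_{k\ge1}\left|\binom{1/2}{k}\right|x^k=1-\sqrt{1-x}$ for $0\le x<1$, and
$$\|S-I\|\le1-\sqrt{1-\tfrac9{16}}=1-\tfrac{\sqrt7}4<\tfrac12 .$$
So $S+T=2I+(S-I)+N$ differs from $2I$ by an operator of norm less than $1$. It is invertible, and $S=T$.

**Step 3: cyclicity passes to $T^2$.** The norm-closed algebra generated by $I$ and $T^2$ contains $T$, hence every $p(T)$. If $q_n(T^2)\to p(T)$ in norm, then $q_n(T^2)x\to p(T)x$. So $\overline{\{q(T^2)x:q\text{ a polynomial}\}}$ contains every $p(T)x$. If $x$ is cyclic for $T$, it is cyclic for $T^2$. $\square$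

What changes in general? The proof recovers $T$ from $T^2$ by choosing a branch of the square root. For $T$ near $I$ there is one natural branch. If the spectrum of $T$ contains both $1$ and $-1$, squaring sends these two points to the same place, and no single branch serves both. The extreme case is
$$J=I\oplus(-I),\qquad J^2=I ,$$
where squaring forgets everything. We shall see that a perturbation of $J$ gives a counterexample.

## 2. Small cases and the three theorems

**Finite dimension contains no example.** Let $T$ act on $\mathbb K^d$, $d\ge1$. The minimal polynomial of $T\oplus T$ is that of $T$ and has degree at most $d$. So the orbit of any vector of $\mathbb K^{2d}$ spans a space of dimension at most $d<2d$, and $T\oplus T$ is never cyclic.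

**Cyclic alone is not enough.** $T=\operatorname{diag}(1,-1)$ on $\mathbb K^2$ is cyclic, because $y=(1,1)$ and $Ty=(1,-1)$ span. But $T^2=I$ is not cyclic. This does not answer the question, since $T\oplus T$ is not cyclic.

**The converse fails trivially.** For $T=I$ on $\mathbb K$, $T^2$ is cyclic and $T\oplus T$ is not.

**Two transfer remarks.** If $L$ is cyclic with cyclic vector $z$, $Q$ is continuous with dense range, and $QL=MQ$, then $M$ is cyclic: $p(M)Qz=Qp(L)z$, and $Q$ maps a dense set to a set dense in its range. In particular (take $Q$ a coordinate projection) *direct summands of cyclic operators are cyclic*. Also, for $a\ne0$, polynomials in $aL+bI$ are the same operators as polynomials in $L$, so $L$ is cyclic if and only if $aL+bI$ is.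

**Definition.** For an operator $L$ on a Hilbert space $Z$, $L^{(\infty)}$ is the operator $(z_j)\mapsto(Lz_j)$ on $\ell_2(\mathbb N;Z)$.

If $L^{(\infty)}$ is cyclic, so is every finite sum $L\oplus\dots\oplus L$, each being a direct summand. For example, $I^{(\infty)}$ over $Z=\mathbb K$ is the identity of $\ell_2$, which is not cyclic.

**Other terms.** The spectrum $\sigma(L)$ of an operator on a real space means the spectrum of its complexification. An operator is *quasinilpotent* if $\|L^k\|^{1/k}\to0$, that is, $\sigma(L)=\{0\}$. An operator on a Hilbert space is in the Schatten class $S_p$ if it is compact and its singular values are $p$-summable; for example, $\operatorname{diag}(2^{-n})$ is in every $S_p$, $p>0$.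

Throughout, $H=\ell_2(\mathbb Z)$ over $\mathbb K$ with standard basis $(e_n)$.

**Theorem 1.** For every $\varepsilon>0$ there is a bounded operator $T$ on the Hilbert space $X=H\oplus H$ such that $T^{(\infty)}$ is cyclic (hence $T\oplus T$ is cyclic), but $T^2$ is not cyclic. Moreover $T=J+R$ with $J=I\oplus(-I)$, $\|R\|\le\varepsilon$, $R$ in every Schatten class $S_p$, $p>0$, and $\sigma(T)=\{1,-1\}$.

So the answer to the question is no, over $\mathbb R$ and over $\mathbb C$.

**Theorem 2.** There is a bounded operator $T$ on a separable Hilbert space over $\mathbb K$ such that $T^{(\infty)}$ is cyclic, but $T^n$ is not cyclic for any $n\ge2$.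

**Theorem 3.** Let $T$ be a cyclic operator on a Banach space, and let $K$ be the complement of the unbounded component of $\mathbb C\setminus\sigma(T)$. If $K\cap(-K)=\varnothing$, then $T^2$ is cyclic.

Theorem 3 extends Proposition 1. In Theorem 1 one has $K=\{1,-1\}$, so a single pair of opposite points as spectrum already allows a counterexample.

## 3. Splitting at $\pm1$

We look for $T$ in the form $T=A_1\oplus(-A_2)$ with $A_1,A_2$ close to $I$, and translate both requirements into conditions on $A_1,A_2$.

**Lemma 1 (gluing).** Let $L=\bigoplus_jL_j$ be a bounded operator on a finite or countable Hilbert sum $Z=\bigoplus_jZ_j$, with each $L_j$ cyclic. Suppose each coordinate projection $P_j$ onto $Z_j$ is a norm limit of polynomials in $L$ with coefficients in $\mathbb K$. Then $L$ is cyclic.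

*Proof.* Take cyclic vectors $z_j$ of $L_j$, scaled so that $z=(z_j)\in Z$. Let $M=\overline{\{p(L)z\}}$, a closed subspace invariant under every $q(L)$. If $r_n(L)\to P_j$ in norm, then $P_jz=\lim r_n(L)z\in M$, so $q(L)P_jz\in M$ for all $q$. The vector $q(L)P_jz$ is $q(L_j)z_j$ placed in coordinate $j$. These are dense in $Z_j$, so $Z_j\subset M$. This holds for all $j$, and $M$ is closed, so $M=Z$. $\square$

**Lemma 2 (polynomials that separate $1$ from $-1$).** There are polynomials $r_n$ with real coefficients such that, whenever $\|N\|\le\frac14$, $r_n(I+N)\to I$ and $r_n(-(I+N))\to0$ in norm.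

*Proof.* Let $h(z)=3z^2-2z^3$. This polynomial fixes $0$ and $1$ and has zero derivative at both, so iterating it pushes nearby operators towards $0$ or $I$. It has the symmetry $1-h(1-z)=h(z)$:
$$1-(1-z)^2\big(3-2(1-z)\big)=1-(1-2z+z^2)(1+2z)=1-(1-3z^2+2z^3)=h(z).$$
If $\|W\|\le\frac18$, then
$$\|h(W)\|\le\|W\|^2(3+2\|W\|)\le\tfrac18\cdot\tfrac{13}4\|W\|=\tfrac{13}{32}\|W\|\le\tfrac12\|W\|.$$
Hence the iterates of $h$ at $W$ tend to $0$. Put $r_0(z)=\frac{1+z}2$ and $r_{n+1}=h\circ r_n$.

At $L=-(I+N)$: $r_0(L)=-\frac12N$ has norm at most $\frac18$, so $r_n(L)\to0$.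

At $L=I+N$: $I-r_0(L)=-\frac12N$ has norm at most $\frac18$, and by the symmetry $I-r_{n+1}(L)=h(I-r_n(L))$. So $I-r_n(L)\to0$. $\square$

Suppose now that $A_1,A_2$ act on Hilbert spaces and $\|A_i-I\|\le\frac14$, and let $T=A_1\oplus(-A_2)$.

* *$T^{(\infty)}$ is cyclic if and only if $A_1^{(\infty)}$ and $A_2^{(\infty)}$ are.* After rearranging coordinates $T^{(\infty)}=A_1^{(\infty)}\oplus(-A_2^{(\infty)})$. Lemma 2 applies to both parts, so $r_n(T^{(\infty)})\to P_1$ and $(1-r_n)(T^{(\infty)})\to P_2$, and Lemma 1 gives one direction. The other holds because direct summands of cyclic operators are cyclic. The same argument works with $T\oplus T$ and $A_i\oplus A_i$.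
* *$T^2$ is cyclic if and only if $A_1\oplus A_2$ is.* Put $W=A_1\oplus A_2$. Then $T^2=W^2$ and $\|W-I\|\le\frac14$. If $W$ is cyclic, so is $W^2$ by Proposition 1. Conversely, polynomials in $W^2$ are polynomials in $W$.

So the task is to find $A_1,A_2$ near $I$ such that
$$A_1^{(\infty)}\text{ and }A_2^{(\infty)}\text{ are cyclic, but }A_1\oplus A_2\text{ is not.}\tag{1}$$

The first thing to try is $A_1=A_2=A$, that is, $T=A\oplus(-A)$. It fails: if $T\oplus T$ is cyclic, then so is its summand $A\oplus A$, and then $T^2=(A\oplus A)^2$ is cyclic by Proposition 1. The two operators must be genuinely different, each with many independent copies cyclic together, and yet incompatible with each other.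

## 4. An operator and its transpose are incompatible

We now look for a general reason why a direct sum is not cyclic. Let
$$\langle x,y\rangle=\sum_jx_jy_j ,$$
a *bilinear* symmetric form in both the real and the complex case. For bounded $C$ let $C'$ be the transpose, $\langle Cx,y\rangle=\langle x,C'y\rangle$. It has the transposed matrix; moreover $\|C'\|=\|C\|$ and $(C')^n=(C^n)'$. We use the same notation for $\ell_2(\mathbb Z_+)$.

**Lemma 3.** For every bounded $C$ on $H$, the operator $S=C\oplus C'$ on $H\oplus H$ is not cyclic.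

*Proof.* **Step 1: an antisymmetric form for which $S$ is symmetric.** Put
$$\Phi\big((u,f),(v,g)\big)=\langle u,g\rangle-\langle f,v\rangle .$$
This is a continuous bilinear form with $\Phi(x,y)=-\Phi(y,x)$, and
$$\Phi(S(u,f),(v,g))=\langle Cu,g\rangle-\langle C'f,v\rangle=\langle u,C'g\rangle-\langle f,Cv\rangle=\Phi((u,f),S(v,g)).$$

**Step 2: the orbit is annihilated.** Iterating Step 1, for every polynomial $p$,
$$\Phi(x,p(S)x)=\Phi(p(S)x,x)=-\Phi(x,p(S)x),$$
so $\Phi(x,p(S)x)=0$. If $x\ne0$, then $\Phi(x,\cdot)$ is a nonzero continuous functional that vanishes on $\{p(S)x\}$, so this set is not dense. For $x=0$ the claim is trivial. $\square$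

The same computation in one dimension: if $C=c$ on $\mathbb K$, then $S=cI$ on $\mathbb K^2$, $\Phi$ is the $2\times2$ determinant, and the lemma says that the orbit stays on the line through $x$.

In (1) we therefore take $A_1=A=I+\eta B$ and $A_2=A'=I+\eta B'$. Then $A\oplus A'$ is never cyclic, and what remains is:
$$\text{find }B\text{ such that both }B^{(\infty)}\text{ and }(B')^{(\infty)}\text{ are cyclic.}\tag{2}$$
There is a tension here. If $B'$ is similar to $B$, then $B\oplus B$ is similar to $B\oplus B'$, which is not cyclic. So $B$ must differ from its transpose, while both have good cyclicity.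

## 5. Two shifts that fail

**The backward shift.** On $\ell_2(\mathbb Z_+)$ let $Le_0=0$, $Le_n=e_{n-1}$ for $n\ge1$, and let $Fe_n=e_{n+1}$, so $LF=I$ and $L'=F$. Half of (2) holds, and the reason will be our model. Let $x,y\in\ell_2(\mathbb N;\ell_2(\mathbb Z_+))$ be finite combinations of basis vectors, and let $\delta>0$. For large $k$, $(L^{(\infty)})^kx=0$. So $u=x+\delta(F^{(\infty)})^ky$ satisfies $\|u-x\|=\delta\|y\|$ and $\delta^{-1}(L^{(\infty)})^ku=y$. From near $x$, a polynomial in $L^{(\infty)}$ reaches $y$ exactly. A Baire argument, written out in Section 7, turns this into a cyclic vector.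

The other half fails. If $F\oplus F$ were cyclic with vector $y$, then $\mathbb Ky+\operatorname{ran}(F\oplus F)$ would be dense, so the closed subspace $\operatorname{ran}(F\oplus F)$ would have codimension at most $1$. Its codimension is $2$. One-sided shifts are too asymmetric.

**A symmetric two-sided weighted shift.** Take positive numbers $a_n$ ($n\in\mathbb Z$) and put
$$w_n=\frac{a_{n+1}}{a_n},\qquad Be_n=w_ne_{n+1},\qquad\text{so}\qquad B'e_{n+1}=w_ne_n .$$
To have $B$ small and quasinilpotent we want $w_n\to0$ at both ends. A natural choice is $a_n=e^{-\psi(n)}$ with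
$$\psi(t)=t|t|^{1/2},\qquad\psi'(t)=\tfrac32|t|^{1/2},$$
an odd function. Then $a_{-n}=1/a_n$, hence $w_{-n-1}=a_{-n}/a_{-n-1}=a_{n+1}/a_n=w_n$. Let $Ve_n=e_{-n}$. From $B'e_{-m}=w_{-m-1}e_{-m-1}$ we get
$$VB'Ve_m=w_{-m-1}e_{m+1}=w_me_{m+1}=Be_m .$$
So $B'$ is unitarily equivalent to $B$, and by Lemma 3 $B\oplus B$ is not cyclic. This choice is too symmetric.

To see where the model argument breaks, note that it will need $a_{n+k}a_{m-k}\to0$ along a sequence of $k$, for *all* fixed $n,m$. Here
$$a_{n+k}a_{m-k}=\exp\big(-(\psi(k+n)-\psi(k-m))\big),$$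
and by the mean value theorem the exponent is $-(n+m)\frac32\sqrt{\xi}$ with $\xi/k\to1$. The product tends to $0$ if $n+m>0$, to $\infty$ if $n+m<0$, and equals $1$ if $n+m=0$. For $B'$ one needs the reciprocals to tend to $0$, with the same trouble.

## 6. Weights that oscillate

The cancellation above leaves a quantity of order $\sqrt k$. We add to the exponent a term of order $k$ whose sign changes infinitely often: when it is negative it favors $B$, when it is positive it favors $B'$. If it is Lipschitz, it changes each weight only by a bounded factor, and the decay of $w_n$ survives. Let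
$$\varphi(t)=t\sin\log(1+t)\ (t\ge0),\qquad\varphi(t)=0\ (t<0).$$
For $t>0$, $\varphi'(t)=\sin\log(1+t)+\frac t{1+t}\cos\log(1+t)$, so $|\varphi'|\le2$; as $\varphi$ is continuous at $0$, it is Lipschitz with constant $2$ on $\mathbb R$. From now on
$$a_n=e^{-\psi(n)+\varphi(n)},\qquad w_n=\frac{a_{n+1}}{a_n},\qquad Be_n=w_ne_{n+1}\quad(n\in\mathbb Z).$$

**Step 1: $B$ is bounded and in every $S_p$.** On $[n,n+1]$ we have $|t|\ge|n|-1$, so $\psi(n+1)-\psi(n)=\int_n^{n+1}\frac32|t|^{1/2}\,dt\ge\frac32\max(|n|-1,0)^{1/2}$. With $|\varphi(n+1)-\varphi(n)|\le2$ this gives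
$$0<w_n\le\exp\big(2-\tfrac32\max(|n|-1,0)^{1/2}\big).\tag{3}$$
So $B$ is bounded, and it is the composition of the diagonal operator $\operatorname{diag}(w_n)$ with the unitary shift $e_n\mapsto e_{n+1}$. Its singular values are the $w_n$, which tend to $0$ and by (3) are $p$-summable for all $p>0$. Hence $B\in\bigcap_{p>0}S_p$. The same holds for $B'$, with the same singular values.

**Step 2: $B$ and $B'$ are quasinilpotent.** Let $\delta\in(0,1)$. By (3) only finitely many weights, say $D$ of them, exceed $\delta$. Let $m_0=\max(1,\sup_nw_n)$. Among $k\ge D$ consecutive weights at most $D$ exceed $\delta$, so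
$$\|B^k\|=\sup_nw_nw_{n+1}\cdots w_{n+k-1}\le m_0^D\,\delta^{k-D},$$
and $\limsup\|B^k\|^{1/k}\le\delta$. As $\delta$ was arbitrary, $\sigma(B)=\{0\}$. Since $\|(B')^k\|=\|B^k\|$, also $\sigma(B')=\{0\}$. Over $\mathbb R$ this is applied to the complexification, which is the same weighted shift.

**Step 3: the oscillating term wins for all $n,m$ at once.** Fix $n,m\in\mathbb Z$ and let $k\ge|n|+|m|$, $k\ge1$. Then $m-k\le0$, so $\varphi(m-k)=0$; and $\psi(m-k)=-\psi(k-m)$. Hence
$$\log(a_{n+k}a_{m-k})=-\big(\psi(k+n)-\psi(k-m)\big)+\varphi(k+n).$$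
Both $k+n$ and $k-m$ lie in $[0,2k]$ and differ by $|n+m|$, so the $\psi$-difference is at most $|n+m|\cdot\frac32(2k)^{1/2}$ in absolute value. Also $|\varphi(k+n)-\varphi(k)|\le2|n|$. Therefore
$$\log(a_{n+k}a_{m-k})=k\sin\log(1+k)+O(\sqrt k)\qquad(k\to\infty).\tag{4}$$

**Step 4: two sequences.** The numbers $\log(1+k)$ tend to infinity with steps at most $\log2$ for $k\ge1$, while each set $\{\sin\le-\frac12\}$, $\{\sin\ge\frac12\}$ consists of intervals of length $\frac{2\pi}3>\log2$, one in each period. So there are strictly increasing integers $k_i$ with $\sin\log(1+k_i)\le-\frac12$ and $l_i$ with $\sin\log(1+l_i)\ge\frac12$. They do not depend on $n,m$. By (4), for **all** $n,m\in\mathbb Z$,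
$$a_{n+k_i}a_{m-k_i}\to0,\qquad a_{n+l_i}a_{m-l_i}\to\infty\qquad(i\to\infty).\tag{5}$$

## 7. Both $B^{(\infty)}$ and $(B')^{(\infty)}$ are cyclic

**Lemma 4.** $B^{(\infty)}$ and $(B')^{(\infty)}$ are cyclic.

*Proof.* **Step 1: coordinates in which $B$ and $B'$ are unweighted shifts.** Let $f_n=a_ne_n$ and $g_n=a_n^{-1}e_n$. Then
$$Bf_n=a_nw_ne_{n+1}=f_{n+1},\qquad B'g_{n+1}=a_{n+1}^{-1}w_ne_n=g_n .$$

**Step 2: forward images times backward images.** Let $L=B^{(\infty)}$ on $Z=\ell_2(\mathbb N;H)$, and let $E\subset Z$ be the dense subspace of finitely supported sequences with entries in $\operatorname{span}\{f_n\}$. $L$ maps $E$ bijectively onto $E$, with inverse $S$ given coordinatewise by $Sf_n=f_{n-1}$. Let $f_n^{(j)}$ denote $f_n$ placed in coordinate $j$. If $x=\sum x_{j,n}f_n^{(j)}$ and $y=\sum y_{l,m}f_m^{(l)}$ are in $E$ (finite sums), then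
$$\|L^kx\|\,\|S^ky\|\le\sum|x_{j,n}|\,|y_{l,m}|\,a_{n+k}a_{m-k},$$
a finite sum with fixed index pairs $(n,m)$. By (5),
$$\|L^{k_i}x\|\,\|S^{k_i}y\|\to0.\tag{6}$$

**Step 3: from any open set to any other.** Let $U,V\subset Z$ be nonempty and open. Pick nonzero $x\in U\cap E$, $y\in V\cap E$. By bijectivity of $L$ on $E$, the vectors $L^{k_i}x$ and $S^{k_i}y$ are nonzero, so
$$c_i=\left(\frac{\|S^{k_i}y\|}{\|L^{k_i}x\|}\right)^{1/2}>0$$
is well defined. It balances the two factors in (6):
$$c_i\|L^{k_i}x\|=c_i^{-1}\|S^{k_i}y\|=\big(\|L^{k_i}x\|\,\|S^{k_i}y\|\big)^{1/2}\to0 .$$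
So $u_i=x+c_i^{-1}S^{k_i}y\to x$, and $c_iL^{k_i}u_i=c_iL^{k_i}x+y\to y$. For large $i$ we have $u_i\in U$ and $p(L)u_i\in V$ with $p(t)=c_it^{k_i}$.

**Step 4: Baire.** $Z$ is separable; let $(V_j)$ be a countable base of nonempty open sets. Each $G_j=\bigcup_pp(L)^{-1}(V_j)$ is open, and by Step 3 it meets every nonempty open $U$, so it is dense. By Baire's theorem there is $z\in\bigcap_jG_j$. For each $j$ some $p(L)z$ lies in $V_j$, so $\{p(L)z\}$ is dense.

**Step 5: the transpose.** Repeat Steps 2–4 with $(B')^{(\infty)}$ and $g_n$ in place of $f_n$. The forward map is $g_n\mapsto g_{n-1}$ and the inverse is $g_m\mapsto g_{m+1}$. The terms to control are $\|g_{n-k}\|\,\|g_{m+k}\|=(a_{m+k}a_{n-k})^{-1}$, and by the second half of (5), with the roles of $n$ and $m$ exchanged, they tend to $0$ along $k=l_i$. $\square$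

The sequences $k_i$ and $l_i$ are different. No single sequence can serve $B$ and $B'$ together, which agrees with Lemma 3: $B\oplus B'$ is not cyclic.

## 8. Proof of Theorem 1

Choose $\eta>0$ with $\eta\|B\|\le\min(\varepsilon,\frac14)$, put $A=I+\eta B$ and
$$T=A\oplus(-A')\quad\text{on }X=H\oplus H .$$

**Step 1: the shape of $T$.** $T=J+R$ with $R=\eta(B\oplus(-B'))$. We have $\|R\|=\eta\|B\|\le\varepsilon$. The singular values of $R$ are the numbers $\eta w_n$, each taken twice, so $R\in\bigcap_{p>0}S_p$. Since $B,B'$ are quasinilpotent, $\sigma(A)=\{1\}$ and $\sigma(-A')=\{-1\}$, so $\sigma(T)=\{1,-1\}$.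

**Step 2: $T^2$ is not cyclic.** $T^2=A^2\oplus(A')^2=A^2\oplus(A^2)'$, and Lemma 3 with $C=A^2$ applies.

**Step 3: $T^{(\infty)}$ is cyclic.** After rearranging coordinates, $T^{(\infty)}=L_1\oplus L_2$ with
$$L_1=I+\eta B^{(\infty)},\qquad L_2=-\big(I+\eta(B')^{(\infty)}\big).$$
Polynomials in $L_1$ are polynomials in $B^{(\infty)}$, and polynomials in $L_2$ are polynomials in $(B')^{(\infty)}$, so both are cyclic by Lemma 4. As $\|\eta B^{(\infty)}\|=\|\eta(B')^{(\infty)}\|\le\frac14$, Lemma 2 gives $r_n(L_1\oplus L_2)\to I\oplus0=P_1$ in norm, and $1-r_n$ gives $P_2$. By Lemma 1, $T^{(\infty)}$ is cyclic. Its direct summand $T\oplus T$ is cyclic too. $\blacksquare$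

## 9. Resolvents as limits of polynomials

For Theorems 2 and 3 we need a more flexible source of operators that are limits of polynomials than Lemma 2. For an operator $L$ on a complex Banach space, let $\mathcal P(L)$ be the norm closure of the polynomials in $L$; it is a closed algebra.

**Lemma 5.** If $\lambda$ is in the unbounded component $\rho_\infty$ of $\mathbb C\setminus\sigma(L)$, then $(\lambda-L)^{-1}\in\mathcal P(L)$. Consequently, if $\Gamma\subset\rho_\infty$ is a contour and $f$ is continuous on $\Gamma$, then $\frac1{2\pi i}\int_\Gamma f(\lambda)(\lambda-L)^{-1}\,d\lambda\in\mathcal P(L)$.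

*Proof.* Let $G$ be the set of $\lambda\in\rho_\infty$ with $(\lambda-L)^{-1}\in\mathcal P(L)$.

*$G$ is nonempty:* the set $\{|\lambda|>\|L\|\}$ is connected, unbounded and disjoint from $\sigma(L)$, so it lies in $\rho_\infty$; there the Neumann series $\sum_kL^k\lambda^{-k-1}$ shows $\lambda\in G$.

*$G$ is relatively closed* because the resolvent is norm continuous and $\mathcal P(L)$ is closed.

*$G$ is open:* if $\lambda\in G$ and $|\lambda-\mu|\,\|(\lambda-L)^{-1}\|<1$, then from $\mu-L=(\lambda-L)-(\lambda-\mu)$,
$$(\mu-L)^{-1}=\sum_{k\ge0}(\lambda-\mu)^k(\lambda-L)^{-k-1}\in\mathcal P(L),$$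
and all $\mu$ close enough to $\lambda$ lie in $\rho_\infty$.

As $\rho_\infty$ is connected, $G=\rho_\infty$. The integral is a norm limit of Riemann sums, which lie in $\mathcal P(L)$. $\square$

The restriction to $\rho_\infty$ matters. If $L$ is the unitary shift $e_n\mapsto e_{n+1}$ on $\ell_2(\mathbb Z)$, then $0\notin\sigma(L)$, but $L^{-1}$ is not in $\mathcal P(L)$: every $p(L)e_0$ lies in the closed span of $\{e_n:n\ge0\}$, and $L^{-1}e_0=e_{-1}$ does not.

We also use the following. *If $\Lambda\subset\mathbb C$ is a countable compact set, then $\mathbb C\setminus\Lambda$ is connected.* For distinct $\mu,\nu\notin\Lambda$, consider for each $c$ on the perpendicular bisector of the segment $[\mu,\nu]$ the broken line from $\mu$ to $c$ to $\nu$. Two of these meet only at $\mu$ and $\nu$, so each point of $\Lambda$ lies on at most one. There are uncountably many lines, so one of them misses $\Lambda$.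

## 10. All powers at once, over $\mathbb C$

Theorem 1 defeats the square because $(-1)^2=1$. For a prime $p$, we defeat the exponents divisible by $p$ with $\omega_p=e^{2\pi i/p}$ in place of $-1$, and we shrink the blocks to fit them into one operator. Let $A=I+B$, so $\sigma(A)=\sigma(A')=\{1\}$, and $c_p=1/p$. Put
$$T_p=A\oplus\omega_pA'\ \text{ on }H\oplus H,\qquad T=\bigoplus_pc_pT_p\quad(\text{sum over all primes}).$$
$T$ is bounded, since $\|c_pT_p\|\le(1+\|B\|)/p$.

**Step 1: no power $T^n$, $n\ge2$, is cyclic.** Let $p$ be a prime divisor of $n$. Since $\omega_p^n=1$, $T^n$ has the direct summand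
$$c_p^nT_p^n=c_p^n\big(A^n\oplus(A^n)'\big),$$
which is not cyclic by Lemma 3, a nonzero scalar factor being irrelevant. So $T^n$ is not cyclic.

**Step 2: the blocks of $T^{(\infty)}$.** After rearranging coordinates, $L=T^{(\infty)}$ is the direct sum of the operators $L_\lambda$ with
$$L_{c_p}=c_pA^{(\infty)},\qquad L_{c_p\omega_p}=c_p\omega_p(A')^{(\infty)} .$$
Each is cyclic by Lemma 4, because its polynomials are those in $B^{(\infty)}$ or $(B')^{(\infty)}$. As $\|(B^{(\infty)})^k\|=\|B^k\|$, and likewise for $B'$, these operators are quasinilpotent and $\sigma(L_\lambda)=\{\lambda\}$. The points $\lambda$ are pairwise distinct: different primes give different moduli $1/p$, and $\omega_p\ne1$.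

**Step 3: the spectrum of $L$.** Let $\Lambda=\{0\}\cup\{c_p,c_p\omega_p:p\text{ prime}\}$. It is countable and compact, its only possible accumulation point being $0$. If $\mu\notin\Lambda$, every $\mu-L_\lambda$ is invertible. Since $\|L_\lambda\|\to0$, all but finitely many satisfy $\|L_\lambda\|\le|\mu|/2$, and then $\|(\mu-L_\lambda)^{-1}\|\le2/|\mu|$. So the inverses are uniformly bounded, their direct sum inverts $\mu-L$, and $\sigma(L)\subset\Lambda$. Moreover $\mathbb C\setminus\Lambda$ is connected and unbounded, so it lies in the unbounded component of $\mathbb C\setminus\sigma(L)$.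

**Step 4: the coordinate projections.** Let $\lambda\in\Lambda\setminus\{0\}$, an isolated point of $\Lambda$. Let $\Gamma$ be a circle around $\lambda$ so small that its closed disc contains no other point of $\Lambda$. The operator $\frac1{2\pi i}\int_\Gamma(\mu-L)^{-1}\,d\mu$ acts coordinatewise. On the $\lambda$-summand $\Gamma$ surrounds the whole spectrum, so the integral is $I$. On every other summand the resolvent is holomorphic in a neighborhood of the disc, so it is $0$. Thus the integral equals $P_\lambda$, and $P_\lambda\in\mathcal P(L)$ by Lemma 5.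

By Lemma 1, $T^{(\infty)}$ is cyclic. This proves Theorem 2 over $\mathbb C$.

## 11. All powers at once, over $\mathbb R$

Over $\mathbb R$ the scalar $\omega_p$ is not available for odd $p$, so we use a rotation. Again $A=I+B$, $c_p=1/p$. Let $T_2=A\oplus(-A')$ on $H\oplus H$. For odd $p$ let $\theta=2\pi/p$, let $R_p$ be the $2\times2$ matrix of rotation by $\theta$, and let
$$T_p=A\oplus(R_p\otimes A')\quad\text{on }H\oplus H^2,\qquad(R_p\otimes A')(u,v)=(\cos\theta\,A'u-\sin\theta\,A'v,\ \sin\theta\,A'u+\cos\theta\,A'v).$$
Put $T=\bigoplus_pc_pT_p$. As $R_p$ is orthogonal, $\|R_p\otimes A'\|=\|A'\|$ and $T$ is bounded.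

**Step 1: no power $T^n$, $n\ge2$, is cyclic.** Let a prime $p$ divide $n$. If $p=2$, then $T_2^n=A^n\oplus(A')^n$. If $p$ is odd, $R_p^n=I$ and $T_p^n=A^n\oplus(A')^n\oplus(A')^n$. In both cases $T^n$ has a direct summand $c_p^n(A^n\oplus(A^n)')$, which is not cyclic by Lemma 3.

**Step 2: the blocks of $T^{(\infty)}$ are cyclic.** The blocks are $c_pA^{(\infty)}$ for all $p$, $-c_2(A')^{(\infty)}$, and $c_p(R_p\otimes A')^{(\infty)}$ for odd $p$. Those of the first two kinds are cyclic by Lemma 4. For odd $p$, identify $H^2$ with the complex space $H_{\mathbb C}$ by $(u,v)\mapsto u+iv$. Then $(R_p\otimes A')^{(\infty)}$ becomes the complex-linear operator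
$$M=\omega_p(A'_{\mathbb C})^{(\infty)},\qquad\sigma(M)=\{\omega_p\}.$$
By Lemma 4 over $\mathbb C$ it has a vector $z$ that is cyclic *with complex polynomials*. We need real ones.

Let $\mathcal P_{\mathbb R}$ be the norm closure of $\{q(M):q\in\mathbb R[t]\}$, a closed real algebra. *It suffices to show $iI\in\mathcal P_{\mathbb R}$*: then every complex polynomial $s(M)+i\,t(M)$ ($s,t$ real) is in $\mathcal P_{\mathbb R}$, so $\mathcal P_{\mathbb R}z$ is dense, and $\{q(M)z:q\in\mathbb R[t]\}$ is dense in $\mathcal P_{\mathbb R}z$.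

*A first approximation to $iI$.* Since $p\ge3$, $\sin\theta\ne0$. Let
$$Y=\frac{M-\cos\theta}{\sin\theta}\in\mathcal P_{\mathbb R},\qquad\sigma(Y)=\Big\{\frac{\omega_p-\cos\theta}{\sin\theta}\Big\}=\{i\}.$$
By spectral mapping, $Q:=I+Y^2\in\mathcal P_{\mathbb R}$ has $\sigma(Q)=\{0\}$, so it is quasinilpotent.

*Correction to an exact root of $-I$.* Let
$$D=(I-Q)^{-1/2}:=\sum_{k\ge0}\binom{-1/2}{k}(-Q)^k .$$
The scalar series has radius of convergence $1$ and $\|Q^k\|^{1/k}\to0$, so it converges absolutely in norm. Its coefficients are real, so $D\in\mathcal P_{\mathbb R}$. Multiplying the series gives $D^2=\sum_kQ^k=(I-Q)^{-1}=(-Y^2)^{-1}$. Put $F=YD\in\mathcal P_{\mathbb R}$. Everything commutes, so $F^2=Y^2D^2=-I$.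

*$F=iI$.* Write $D=I+QG$, where $G$ is a norm-convergent power series in $Q$. Then
$$F+iI=2iI+(Y-iI)+YQG .$$
Here $Y-iI$ is quasinilpotent. So is $YQG$, because $\|(QYG)^k\|\le\|Q^k\|\,\|YG\|^k$. The two commute, and the spectral radius is subadditive on commuting operators, so their sum is quasinilpotent. Hence $\sigma(F+iI)=\{2i\}$ and $F+iI$ is invertible. From $(F-iI)(F+iI)=F^2+I=0$ we get $F=iI$, so $iI\in\mathcal P_{\mathbb R}$.

**Step 3: the coordinate projections are limits of complex polynomials.** Let $L=T^{(\infty)}$ with complexification $L_{\mathbb C}$. Over $\mathbb C$ the matrix $R_p$ is diagonalizable with eigenvalues $\omega_p,\bar\omega_p$. So the complexified blocks have spectra $\{c_p\}$, $\{-c_2\}$ and, for odd $p$, $\{c_p\omega_p,c_p\bar\omega_p\}$. These sets are pairwise disjoint: moduli separate the primes, and for odd $p$ the number $\omega_p$ is not real. The norms of the blocks tend to $0$. As in Step 3 of Section 10, $\sigma(L_{\mathbb C})$ lies in the countable compact set consisting of all these points and $0$. Let $P$ be the projection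 onto a block. Integrate the resolvent of $L_{\mathbb C}$ over small circles around the one or two points of the spectrum of that block and add. On the block itself the circles surround the whole spectrum and the sum is $I$; on the other blocks it is $0$. So it is $P_{\mathbb C}$, and $P_{\mathbb C}\in\mathcal P(L_{\mathbb C})$ by Lemma 5.

**Step 4: real polynomials suffice.** Let $(s_n+it_n)(L_{\mathbb C})\to P_{\mathbb C}$ in norm, with $s_n,t_n$ real polynomials. For a real vector $x$,
$$(s_n+it_n)(L_{\mathbb C})x-P_{\mathbb C}x=\big(s_n(L)x-Px\big)+i\,t_n(L)x ,$$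
so $\|s_n(L)x-Px\|\le\|(s_n+it_n)(L_{\mathbb C})x-P_{\mathbb C}x\|$. Hence $s_n(L)\to P$ in norm. Lemma 1 shows that $T^{(\infty)}$ is cyclic. $\blacksquare$

## 12. Spectra without opposite points: proof of Theorem 3

We return to the positive side. The plan is that of Proposition 1: show that $T$ is a norm limit of polynomials in $T^2$. The branch of the square root is now supplied by contour integrals. For an example of $K$: if $\sigma(T)$ is the unit circle, then $K$ is the closed unit disc and $K=-K$, so the theorem does not apply. If $\|T-I\|\le\frac14$, then $K$ lies in the disc of radius $\frac14$ about $1$, and it applies.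

**First let $\mathbb K=\mathbb C$.**

**Step 1: connectedness.** $K$ and $-K$ are disjoint compact sets with connected complements. By Janiszewski's theorem (the union of two disjoint compact plane sets, neither of which separates the plane, does not separate the plane), $\mathbb C\setminus(K\cup(-K))$ is connected. Let $W=T\oplus(-T)$. Then $\sigma(W)=\sigma(T)\cup(-\sigma(T))\subset K\cup(-K)$, so the connected unbounded set $\mathbb C\setminus(K\cup(-K))$ lies in the unbounded component of $\mathbb C\setminus\sigma(W)$.

**Step 2: a function equal to $z$ near $K$ and $-z$ near $-K$.** We may assume $X\ne\{0\}$, so $K\neq\varnothing$. Let $d=\operatorname{dist}(K,-K)>0$ and $U=\{z:\operatorname{dist}(z,K)<d/2\}$. Then $U\cap(-U)=\varnothing$. Put $f(z)=z$ on $U$ and $f(z)=-z$ on $-U$; $f$ is holomorphic on $U\cup(-U)$. Let $\Gamma_+$ be a cycle in $U\setminus K$ that winds once around each point of $K$ and zero times around each point outside $U$, and let $\Gamma_-=-\Gamma_+$. Then $\Gamma_-$ lies in $(-U)\setminus(-K)$ and has the same properties with respect to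 $-K$ and $-U$. Let $\Gamma=\Gamma_++\Gamma_-$.

**Step 3: the integral is $T\oplus T$.** Let
$$f(W)=\frac1{2\pi i}\int_\Gamma f(\lambda)(\lambda-W)^{-1}\,d\lambda ,$$
which acts coordinatewise. In the first coordinate,
$$\frac1{2\pi i}\int_{\Gamma_+}\lambda(\lambda-T)^{-1}\,d\lambda=T,\qquad\frac1{2\pi i}\int_{\Gamma_-}(-\lambda)(\lambda-T)^{-1}\,d\lambda=0 .$$
The first is the holomorphic functional calculus for $z\mapsto z$, as $\sigma(T)\subset K$. The second is Cauchy's theorem: the integrand is holomorphic on $-U$, which is disjoint from $\sigma(T)$, and $\Gamma_-$ winds zero times around points outside $-U$. In the second coordinate, where $\sigma(-T)\subset-K$, the integral over $\Gamma_+$ is $0$ by Cauchy's theorem, and that over $\Gamma_-$ is the functional calculus of $-T$ for $z\mapsto-z$, which gives $-(-T)=T$. So $f(W)=T\oplus T$.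

**Step 4: the even part.** Since $\Gamma\subset\mathbb C\setminus(K\cup(-K))$, Lemma 5 gives polynomials $r_n$ with $r_n(W)\to T\oplus T$ in norm; that is, $r_n(T)\to T$ and $r_n(-T)\to T$. The polynomial $\frac12(r_n(z)+r_n(-z))$ is even, so it equals $q_n(z^2)$ for a polynomial $q_n$, and
$$q_n(T^2)=\tfrac12\big(r_n(T)+r_n(-T)\big)\to T\quad\text{in norm.}$$

**Now let $\mathbb K=\mathbb R$.** Use on the complexification $X_{\mathbb C}$ the norm $\|w\|=\sup_\alpha\|\operatorname{Re}(e^{i\alpha}w)\|$. It satisfies $\|\operatorname{Re}w\|\le\|w\|$ and restricts to the given norm on $X$. Steps 1–4 for $T_{\mathbb C}$ give complex polynomials $q_n=s_n+it_n$, with $s_n,t_n$ real, such that $q_n(T_{\mathbb C}^2)\to T_{\mathbb C}$ in norm. For $x\in X$, the real part of $q_n(T_{\mathbb C}^2)x-T_{\mathbb C}x$ is $s_n(T^2)x-Tx$. So $\|s_n(T^2)x-Tx\|\le\|q_n(T_{\mathbb C}^2)-T_{\mathbb C}\|\,\|x\|$, and $s_n(T^2)\to T$ in norm.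

**Conclusion in both cases.** $T$ is a norm limit of polynomials in $T^2$ with coefficients in $\mathbb K$. By Step 3 of the proof of Proposition 1, which used only this, every cyclic vector of $T$ is cyclic for $T^2$. $\blacksquare$
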